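\title{Solid algebras preserve cohomological dimension}

\begin{abstract}
An algebra $S$ over a ring $R$ is solid if there is a nonzero $R$-linear map $S\to R$. We prove that $\operatorname{cd}(I,R)=\operatorname{cd}(IS,S)$ for every Noetherian domain $R$, every Noetherian solid $R$-algebra $S$ and every ideal $I$ of $R$. This follows from a statement without local cohomology: if a module $N$ over a Noetherian domain $R$ admits a nonzero map to $R$, then $N\otimes_R X\neq 0$ for every nonzero $R$-module $X$. We also characterize the modules with this tensor property over an arbitrary Noetherian ring, and we show that over a complete local domain solidity is equivalent to the preservation of all cohomological dimensions.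
\end{abstract}

\section{Introduction}

Rings are commutative with identity, and they are Noetherian unless the contrary is stated. Modules are arbitrary; finite generation is never assumed tacitly. For an ideal $I$ of a ring $R$ and an $R$-module $M$, the local cohomology modules of $M$ are
\[
H^i_I(M)=\varinjlim_n \operatorname{Ext}^i_R(R/I^n,M).
\]
They are the right derived functors of $H^0_I(M)$, the submodule of elements killed by a power of $I$, and so they depend only on the radical of $I$. The \emph{cohomological dimension} $\operatorname{cd}(I,R)$ is the largest $i$ with $H^i_I(R)\neq 0$. We set $\operatorname{cd}(I,R)=-\infty$ if all these modules vanish, which happens exactly when $I=R$. If $I$ is generated by $r$ elements then $\operatorname{cd}(I,R)\le r$, so $\operatorname{cd}(I,R)$ is a lower bound for the number of equations needed to define the closed set $V(I)$.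

For every ring homomorphism $R\to S$ one has $\operatorname{cd}(IS,S)\le \operatorname{cd}(I,R)$, and one asks which homomorphisms give equality. The inequality can be strict even when $R\to S$ is injective and surjective on spectra.

\begin{example}\label{ex:strict}
Let $R=\mathbb Z_p$, $I=pR$ and $S=\mathbb Q_p\times\mathbb F_p$. For a principal ideal $(f)$ the modules $H^0_{(f)}(M)$ and $H^1_{(f)}(M)$ are the kernel and the cokernel of $M\to M_f$, and the higher ones vanish. Thus $H^1_I(R)=\mathbb Q_p/\mathbb Z_p\ne0$ and $\operatorname{cd}(I,R)=1$. The map $S\to S_p=\mathbb Q_p$ is surjective with kernel $\mathbb F_p$, so $\operatorname{cd}(IS,S)=0$.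
\end{example}

Equality does hold if $R$ is a direct summand of $S$ as an $R$-module, since then $H^i_I(R)$ is a direct summand of $H^i_I(S)=H^i_{IS}(S)$. Solidity is a weakening of this condition. An $R$-module $N$ is \emph{solid} if $\operatorname{Hom}_R(N,R)\ne0$, and an $R$-algebra is solid if it is solid as a module. If $\varphi\colon S\to R$ is $R$-linear and $\varphi(s)\neq 0$, then $u\mapsto\varphi(su)$ sends $1$ to a nonzero element $c$. So $S$ is solid exactly when multiplication by some $c\ne0$ on $R$ factors as $R\to S\to R$, and $R$ is a direct summand of $S$ exactly when $c=1$ is possible. The following statement is posed as a conjecture in the paper of Hochster and Jeffries \cite{HJ}.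

\begin{theorem}\label{thm:cd}
Let $R$ be a Noetherian domain, $S$ a Noetherian solid $R$-algebra and $I$ an ideal of $R$. Then $\operatorname{cd}(I,R)=\operatorname{cd}(IS,S)$.
\end{theorem}

One sees at once why this is plausible and where the difficulty lies. Let $d=\operatorname{cd}(I,R)\geq 0$ and $X=H^d_I(R)$. Multiplication by $c$ on $X$ factors through $H^d_{IS}(S)$, so equality holds as soon as $cX\ne0$. This is the case when $I$ is the maximal ideal of a local domain, because then $cX=X$ (Example~\ref{ex:top}). For a general ideal the argument needs to know that $c$ does not kill $X$. Inverting $c$ makes the map $R\to S$ split, but it may destroy $X$: every element of $X$ is killed by a power of $I$, so $X_c=0$ if $c\in I$. Our proof neither shows nor uses that $X$ is a faithful module. It uses only that $X\ne0$, through the isomorphism $H^d_{IS}(S)\cong S\otimes_RX$ and the following theorem.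

\begin{theorem}\label{thm:tensor}
Let $R$ be a Noetherian domain and $N$ a solid $R$-module. Then $N\otimes_RX\ne0$ for every nonzero $R$-module $X$.
\end{theorem}

Section~\ref{sec:cech} deduces Theorem~\ref{thm:cd}, and a version of it for modules and quotient rings, from Theorem~\ref{thm:tensor}. Section~\ref{sec:div} reduces Theorem~\ref{thm:tensor} to the question whether $N/PN$ is solid over $R/P$ for a prime $P$, and answers it by hand in three small cases. Section~\ref{sec:quot} answers it over complete local domains, and Section~\ref{sec:proof} passes from these to all Noetherian domains. Section~\ref{sec:conv} contains converses, and Section~\ref{sec:hyp} shows what fails without the hypotheses.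

\section{Top local cohomology as a tensor product}\label{sec:cech}

Let $I=(f_1,\dots,f_r)$ be an ideal of a Noetherian ring $R$. The \v{C}ech complex $C^\bullet$ on $f_1,\dots,f_r$ has terms
\[
C^0=R,\qquad C^j=\bigoplus_{i_1<\dots<i_j}R_{f_{i_1}\cdots f_{i_j}}\quad(1\le j\le r),
\]
and its differentials are alternating sums of localization maps. It is a bounded complex of flat modules. We use two standard facts.
\begin{enumerate}
\item[(C1)] For every $R$-module $M$ one has $H^i_I(M)\cong H^i(C^\bullet\otimes_RM)$.
\item[(C2)] If $R\to S$ is a map of Noetherian rings, then $C^\bullet\otimes_RS$ is the \v{C}ech complex on the images of the $f_i$. Hence $H^i_{IS}(M)\cong H^i_I(M)$ for every $S$-module $M$.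
\end{enumerate}
In Theorem~\ref{thm:cd} the Noetherian hypothesis on $S$ is used only in (C2).

Tensoring does not commute with cohomology in general. It does so in the top degree, where the cohomology is a cokernel.

\begin{lemma}\label{lem:top}
Let $d\ge0$ and suppose that $H^j_I(R)=0$ for all $j>d$. Then for every $R$-module $N$ we have $H^j_I(N)=0$ for $j>d$, and $H^d_I(N)\cong N\otimes_RH^d_I(R)$.
\end{lemma}

\begin{proof}
If $d>r$ all modules in question vanish by (C1), so let $d\le r$. Put $Z^j=\ker(C^j\to C^{j+1})$. For $j\ge d$ the vanishing of $H^{j+1}(C^\bullet)$ gives a short exact sequence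
\[
0\to Z^j\to C^j\to Z^{j+1}\to0 .
\]
The kernel of a surjection of flat modules is flat, by the long exact sequence of $\operatorname{Tor}$. Descending from $Z^{r+1}=0$, we find that $Z^j$ is flat for all $j\ge d$. Hence $\operatorname{Tor}_1^R(Z^{j+1},N)=0$, and the sequences remain exact after tensoring with $N$. For $j\ge d$ the differential $C^j\otimes N\to C^{j+1}\otimes N$ is therefore the surjection onto $Z^{j+1}\otimes N$ followed by an injection, so its kernel is $Z^j\otimes N$ and its image is $Z^{j+1}\otimes N$. This gives the vanishing above degree $d$. In degree $d$, right exactness of the tensor product gives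
\[
H^d(C^\bullet\otimes N)=\operatorname{coker}(C^{d-1}\otimes N\to Z^d\otimes N)\cong\operatorname{coker}(C^{d-1}\to Z^d)\otimes N=H^d_I(R)\otimes N.\qedhere
\]
\end{proof}

The lemma justifies two assertions of the introduction. If $I=R$ then all $H^i_I$ vanish by definition. Conversely, if $H^i_I(R)=0$ for all $i$, the case $d=0$, $N=R/I$ gives $R/I=H^0_I(R/I)\cong (R/I)\otimes_R H^0_I(R)=0$. So for a proper ideal $d=\operatorname{cd}(I,R)$ is an integer between $0$ and $r$. For a map $R\to S$, the lemma and (C2) then give $\operatorname{cd}(IS,S)\le d$, with equality if and only if $S\otimes_RH^d_I(R)\neq0$. In Example~\ref{ex:strict} this tensor product is $(\mathbb Q_p\times\mathbb F_p)\otimes_{\mathbb Z_p}\mathbb Q_p/\mathbb Z_p=0$.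

A module $X$ over a domain $A$ is \emph{divisible} if $cX=X$ for all nonzero $c\in A$.

\begin{example}\label{ex:top}
Grothendieck's theorems state that for a Noetherian local ring $(A,\mathfrak m)$ of dimension $n$ one has $H^j_{\mathfrak m}(A)=0$ for $j>n$ and $H^n_{\mathfrak m}(A)\ne0$; that is, $\operatorname{cd}(\mathfrak m,A)=\dim A$. Let $A$ be a domain and $H=H^n_{\mathfrak m}(A)$. For $0\ne c\in A$, Lemma~\ref{lem:top} gives $H/cH\cong H^n_{\mathfrak m}(A/cA)$. This module is zero, because $A/cA$ is either zero or a local ring of dimension less than $n$. So $H$ is a nonzero divisible $A$-module.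
\end{example}

Granting Theorem~\ref{thm:tensor}, we prove a statement that contains Theorem~\ref{thm:cd}. For ideals $\mathfrak a,I$ of $R$ we write $\operatorname{cd}(I,R/\mathfrak a)$ for the cohomological dimension of the ideal $I(R/\mathfrak a)$ of $R/\mathfrak a$.

\begin{theorem}\label{thm:mod}
Let $R$ be a Noetherian domain and $N$ a solid $R$-module. Then for all ideals $\mathfrak a,I$ of $R$,
\[
\sup\{\,i: H^i_I(N/\mathfrak aN)\ne0\,\}=\operatorname{cd}(I,R/\mathfrak a).
\]
In particular, if $S$ is a Noetherian solid $R$-algebra, then $\operatorname{cd}(I(S/\mathfrak aS),S/\mathfrak aS)=\operatorname{cd}(I,R/\mathfrak a)$ for all $\mathfrak a$ and $I$.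
\end{theorem}

\begin{proof}
Put $\bar R=R/\mathfrak a$. By (C2), the functors $H^i_I$ and $H^i_{I\bar R}$ agree on $\bar R$-modules. If $I+\mathfrak a=R$ then $I\bar R=\bar R$ and both sides are $-\infty$. Otherwise $d=\operatorname{cd}(I,\bar R)\geq 0$. Lemma~\ref{lem:top} over the ring $\bar R$ gives $H^j_I(N/\mathfrak aN)=0$ for $j>d$ and
\[
H^d_I(N/\mathfrak aN)\cong(N\otimes_R\bar R)\otimes_{\bar R}H^d_I(\bar R)\cong N\otimes_RH^d_I(\bar R).
\]
The last module is nonzero by Theorem~\ref{thm:tensor}. For $N=S$, apply (C2) to $R\to S/\mathfrak aS$.
\end{proof}

Theorem~\ref{thm:cd} is the case $\mathfrak a=0$ of the last assertion. It remains to prove Theorem~\ref{thm:tensor}.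

\section{Divisible quotients and three small cases}\label{sec:div}

A map $\varphi\colon N\to R$ with image $J$ induces a map $N\otimes_RX\to X$ with image $JX$. For divisible $X$ nothing more is needed.

\begin{lemma}\label{lem:div}
Let $A$ be a domain, $N$ a solid $A$-module and $X$ a nonzero divisible $A$-module. Then $N\otimes_AX\ne0$.
\end{lemma}

\begin{proof}
Let $\varphi\colon N\to A$ take a value $c\ne0$. The image of $\varphi\otimes X\colon N\otimes_AX\to X$ contains $cX=X\neq0$.
\end{proof}

A general $X$ is not divisible, but it has a quotient that is divisible over a quotient domain of the ring.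

\begin{lemma}\label{lem:prime}
Let $R$ be a Noetherian ring and $X$ a nonzero $R$-module. There is a prime $P$ of $R$ such that $X/PX$ is a nonzero divisible $R/P$-module.
\end{lemma}

\begin{proof}
The set of ideals $\mathfrak a$ with $\mathfrak aX\ne X$ contains $0$ and does not contain $R$. Let $P$ be a maximal member; it exists because $R$ is Noetherian. By maximality, $(P+aR)X=X$ for every $a\notin P$. If $a,b\notin P$ and $ab\in P$, then
\[
X=(P+aR)X=(P+aR)(P+bR)X\subseteq PX,
\]
which is false. So $P$ is prime, and $(P+aR)X=X$ says that $a$ acts surjectively on $X/PX$.
\end{proof}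

For $R=\mathbb Z$ the lemma gives $P=0$ if $X=\mathbb Q/\mathbb Z$, and $P=p\mathbb Z$ if $X=\mathbb Z/p^2\mathbb Z$.

Since $N\otimes_RX$ surjects onto $(N/PN)\otimes_{R/P}(X/PX)$, the two lemmas prove Theorem~\ref{thm:tensor} for every ring $R$ over which solidity passes from $N$ to all the $R/P$-modules $N/PN$. For maximal $P$ this step cannot be avoided: the case $X=R/P$ of the theorem says that $N/PN\neq0$, which is solidity over the field $R/P$. The difficulty is that the given map $\varphi$, and possibly every map $N\to R$, may take its values in $P$ and so induce the zero map $N/PN\to R/P$. One has to manufacture a new map. The following examples show the three devices that do this.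

\begin{example}[Division]\label{ex:dvr}
Let $V$ be a discrete valuation ring with uniformizer $x$, and let $\varphi\colon N\to V$ be nonzero. Then $\varphi(N)=x^aV$ for some $a\ge0$, and $x^{-a}\varphi$ maps $N$ onto $V$. It induces a surjection $N/xN\to V/xV$.
\end{example}

\begin{example}[One dimension at a time]\label{ex:plane}
Let $k$ be a field, $D=k[[x,y]]$ and $N=P=(x,y)$. A $D$-linear map $\varphi\colon N\to D$ satisfies $y\varphi(x)=x\varphi(y)$, so by unique factorization $\varphi(x)=gx$ and $\varphi(y)=gy$ for some $g\in D$. Hence every map $N\to D$ has image in $P$, and no division helps. Pass instead to the quotient $D/yD=k[[x]]$. The inclusion $N\subset D$ induces the map $N/yN\to k[[x]]$, $ax+by\mapsto a(x,0)\,x$, whose image is $xk[[x]]$. Now division by $x$ is possible and gives $ax+by\mapsto a(x,0)$. Reducing modulo $x$, we obtain the nonzero map $N/PN\to k$, $ax+by\mapsto a(0,0)$. It is not induced by any map $N\to D$.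
\end{example}

\begin{example}[Normalization]\label{ex:cusp}
Let $D=k[[t^2,t^3]]$, the ring of power series without linear term, with maximal ideal $P=t^2k[[t]]$, and let $N=k[[t]]$. A $D$-linear map $N\to D$ extends to a linear endomorphism of the common fraction field $k((t))$, so it is multiplication by some $f$ with $fk[[t]]\subseteq D$. Since $D$ has no element of order $1$, a nonzero such $f$ has order at least $2$. Thus $N$ is a solid $D$-algebra, $D$ is not a direct summand of it, and all maps $N\to D$ have image in $P$. The dimension is already $1$, but $D$ is not a discrete valuation ring, and dividing the map $u\mapsto t^2u$ by $t^2$ produces values outside $D$. They lie in the normalization $D'=k[[t]]$. So we divide there, reduce modulo $tD'$, and obtain the map $N/PN\to D'/tD'=k=D/P$, $u\mapsto u(0)$.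
\end{example}

In the last two examples $N$ is finitely generated, and Nakayama's lemma also gives $N\neq PN$. The constructions above do not use generators of $N$, and they apply to modules for which Nakayama's lemma is not available.

\section{Solidity passes to quotient domains}\label{sec:quot}

We first record how solidity moves up and down along ring extensions.

\begin{lemma}\label{lem:change}
Let $A$ be a domain and $N$ an $A$-module.
\begin{enumerate}
\item[(a)] If $\operatorname{Hom}_A(N,M)\ne0$ for some finitely generated torsion-free $A$-module $M$, then $N$ is solid.
\item[(b)] If $A\to B$ is an injective ring homomorphism and $N$ is solid over $A$, then $N\otimes_AB$ is solid over $B$.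
\item[(c)] If $A\subseteq B$ is a module-finite extension of domains and $N\otimes_AB$ is solid over $B$, then $N$ is solid over $A$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $K$ be the fraction field of $A$. As $M$ is torsion-free, it embeds in $M\otimes_AK\cong K^r$. Multiplying by a common denominator of the coordinates of finitely many generators embeds $M$ in $A^r$. A nonzero map $N\to M\subseteq A^r$ has a nonzero coordinate $N\to A$.

(b) If $\varphi(n)=c\ne0$, then $\varphi\otimes B\colon N\otimes_AB\to B$ sends $n\otimes1$ to the image of $c$, which is nonzero.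

(c) We have $\operatorname{Hom}_A(N,B)\cong\operatorname{Hom}_B(N\otimes_AB,B)\neq0$, and $B$ is a finitely generated torsion-free $A$-module. Apply (a).
\end{proof}

Next we carry out the division of Example~\ref{ex:dvr} at a prime $Q$ where the local ring is a discrete valuation ring. Division by a power of the uniformizer leads from $D$ into $D_Q$, and the denominators have to be cleared. This is possible although $N$ may be large, because the image of $N$ in $D$ is a finitely generated ideal.

\begin{lemma}\label{lem:dvr}
Let $D$ be a Noetherian domain and $Q$ a prime such that $D_Q$ is a discrete valuation ring. If $N$ is a solid $D$-module, then $N/QN$ is a solid $D/Q$-module.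
\end{lemma}

\begin{proof}
Let $\varphi\colon N\to D$ be nonzero, with image $J=(j_1,\dots,j_m)$. Choose $x\in Q$ with $QD_Q=xD_Q$. Then $JD_Q=x^aD_Q$ for some $a\ge0$, so each $j_i/x^a$ lies in $D_Q$. Let $y\in D\setminus Q$ be a common denominator of these $m$ elements. Then $(y/x^a)J\subseteq D$, and $\varphi'=(y/x^a)\varphi$ is a $D$-linear map $N\to D$. Its image generates the ideal $(y/x^a)x^aD_Q=D_Q$ of $D_Q$, so $\varphi'(N)\not\subseteq Q$. Since $\varphi'(QN)\subseteq Q$, the map $\varphi'$ induces a nonzero $D/Q$-linear map $N/QN\to D/Q$.
\end{proof}

The lemma applies to every height-one prime $Q$ of a normal Noetherian domain $D$, since $D_Q$ is then a normal local domain of dimension one, that is, a discrete valuation ring. To reach a prime of larger height we proceed as in Example~\ref{ex:plane}, dividing out height-one primes one after the other. The quotient $D/Q$ need not be normal, so we must normalize before each step, as in Example~\ref{ex:cusp}, and descend at the end by Lemma~\ref{lem:change}(c). This requires a class of domains that is closed under normalization and under passage to quotient domains, and in which normalization is finite.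 Complete local domains form such a class, by the following facts.
\begin{enumerate}
\item[(N1)] (Nagata) The normalization $D'$ of a complete Noetherian local domain $D$, its integral closure in its fraction field, is a finitely generated $D$-module.
\item[(N2)] A ring that is module-finite over a complete Noetherian local ring is a finite product of complete Noetherian local rings. If it is a domain there is only one factor.
\item[(N3)] If $D\subseteq D'$ is an integral extension, then $\dim D'=\dim D$, and every prime $P$ of $D$ has the form $P'\cap D$ for a prime $P'$ of $D'$.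
\end{enumerate}

\begin{proposition}\label{prop:quot}
Let $D$ be a complete Noetherian local domain, $N$ a solid $D$-module and $P$ a prime of $D$. Then $N/PN$ is a solid $D/P$-module.
\end{proposition}

\begin{proof}
We use induction on $\dim D$. If $P=0$, in particular if $\dim D=0$, there is nothing to prove. Let $P\ne0$, and let $D'$ be the normalization of $D$. By (N1)--(N3) it is a normal complete local domain, module-finite over $D$, with $\dim D'=\dim D$. By Lemma~\ref{lem:change}(b), $N'=N\otimes_DD'$ is solid over $D'$.

Choose a prime $P'$ of $D'$ with $P'\cap D=P$, and a nonzero element $g\in P'$. Let $Q'\subseteq P'$ be a prime minimal over $gD'$. By Krull's principal ideal theorem $Q'$ has height one, and Lemma~\ref{lem:dvr} shows that $N'/Q'N'$ is solid over $D'/Q'$. The ring $D'/Q'$ is a complete local domain of dimension less than $\dim D'=\dim D$. The induction hypothesis, applied to the module $N'/Q'N'$ and the prime $P'/Q'$, shows that $N'/P'N'$ is solid over $B=D'/P'$.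

Put $A=D/P$. Since $P'\cap D=P$, the map $A\to B$ is a module-finite extension of domains, and
\[
N'/P'N'\cong N\otimes_DB\cong(N/PN)\otimes_AB .
\]
By Lemma~\ref{lem:change}(c), $N/PN$ is solid over $A$.
\end{proof}

\section{Proof of Theorem~\ref{thm:tensor}}\label{sec:proof}

\begin{proposition}\label{prop:complete}
Theorem~\ref{thm:tensor} holds when $R=D$ is a complete local domain.
\end{proposition}

\begin{proof}
Let $N$ be solid and $X\ne0$. By Lemma~\ref{lem:prime} there is a prime $P$ such that $X/PX$ is a nonzero divisible $D/P$-module, and by Proposition~\ref{prop:quot} the $D/P$-module $N/PN$ is solid. Lemma~\ref{lem:div} gives $(N/PN)\otimes_{D/P}(X/PX)\ne0$, and this module is a quotient of $N\otimes_DX$.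
\end{proof}

A general Noetherian domain does not satisfy the hypotheses of Proposition~\ref{prop:quot}, so we change the base ring to a complete local domain. The new base must keep $X$ nonzero and $N$ solid. A completion $\widehat{R_{\mathfrak p}}$ need not be a domain, and this leads to the following rings. A \emph{complete branch} of a Noetherian ring $R$ is an $R$-algebra
\[
D=\widehat{R_{\mathfrak p}}/Q,
\]
where $\mathfrak p$ is a prime of $R$ and $Q$ is a minimal prime of the $\mathfrak pR_{\mathfrak p}$-adic completion $\widehat{R_{\mathfrak p}}$. It is a complete local domain. Recall that the completion of a Noetherian local ring $A$ is faithfully flat: it is flat, and $Y\otimes_A\widehat A\neq0$ for every $A$-module $Y\ne0$.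

\begin{proposition}\label{prop:branch}
Let $R$ be a Noetherian ring and $N$ an $R$-module such that $N\otimes_RD$ is a solid $D$-module for every complete branch $D$ of $R$. Then $N\otimes_RX\ne0$ for every nonzero $R$-module $X$.
\end{proposition}

\begin{proof}
Choose a prime $\mathfrak p$ with $X_{\mathfrak p}\ne0$ and put $T=\widehat{R_{\mathfrak p}}$. By faithful flatness, $Y=X\otimes_RT=X_{\mathfrak p}\otimes_{R_{\mathfrak p}}T$ is nonzero. Let $Q_1,\dots,Q_s$ be the minimal primes of $T$. Their product lies in the nilradical, which is a nilpotent ideal, so $(Q_1\cdots Q_s)^e=0$ for some $e$. If $Q_iY=Y$ held for all $i$, we would get $Y=(Q_1\cdots Q_s)^eY=0$. Hence $QY\neq Y$ for some minimal prime $Q$, and for $D=T/Q$ the module $X\otimes_RD=Y/QY$ is nonzero. By Proposition~\ref{prop:complete},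
\[
(N\otimes_RX)\otimes_RD\cong(N\otimes_RD)\otimes_D(X\otimes_RD)\ne0,
\]
and therefore $N\otimes_RX\ne0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:tensor}]
Let $D=T/Q$ be a complete branch of $R$, with $T=\widehat{R_{\mathfrak p}}$. By Proposition~\ref{prop:branch} and Lemma~\ref{lem:change}(b), it suffices to show that $R\to D$ is injective. Let $0\ne c\in R$. As $R$ is a domain, multiplication by $c$ is injective on $R$, and as $T$ is flat over $R$, it is injective on $T$. A minimal prime of a Noetherian ring is an associated prime and consists of zero divisors. So the image of $c$ in $T$ does not lie in $Q$.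
\end{proof}

The hypothesis that $R$ is a domain enters here in the injectivity of $R\to D$. It is also the reason to divide by a minimal prime of $T$ and not by a larger one. With Theorem~\ref{thm:tensor}, Theorems~\ref{thm:cd} and~\ref{thm:mod} are proved.

\section{Converses}\label{sec:conv}

Over a complete local domain, one module $X$ suffices to test solidity, namely the top local cohomology module at the maximal ideal. The proof converts a nonzero tensor product into a nonzero homomorphism by Matlis duality. Let $(D,\mathfrak m)$ be a complete Noetherian local ring and $E$ the injective hull of its residue field $k$. We use three facts.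
\begin{enumerate}
\item[(M1)] If $Y\ne0$ then $\operatorname{Hom}_D(Y,E)\ne0$. Indeed, a nonzero cyclic submodule of $Y$ maps onto $k\subseteq E$, and the map extends to $Y$ because $E$ is injective.
\item[(M2)] If $H$ is an Artinian $D$-module, then $\operatorname{Hom}_D(H,E)$ is finitely generated. This uses completeness.
\item[(M3)] The modules $H^i_{\mathfrak m}(D)$ are Artinian.
\end{enumerate}

\begin{lemma}\label{lem:matlis}
Let $(D,\mathfrak m)$ be a complete Noetherian local domain of dimension $n$ and $M$ a $D$-module. Then $M$ is solid if and only if $H^n_{\mathfrak m}(M)\ne0$.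
\end{lemma}

\begin{proof}
Put $H=H^n_{\mathfrak m}(D)$. By Example~\ref{ex:top} it is nonzero and divisible, and $H^n_{\mathfrak m}(M)\cong M\otimes_DH$ by Lemma~\ref{lem:top}. If $M$ is solid, then $M\otimes_DH\ne0$ by Lemma~\ref{lem:div}.

Conversely, let $M\otimes_DH\neq0$ and put $\omega=\operatorname{Hom}_D(H,E)$. By (M1) and adjointness,
\[
0\ne\operatorname{Hom}_D(M\otimes_DH,E)\cong\operatorname{Hom}_D(M,\omega).
\]
The module $\omega$ is finitely generated by (M2) and (M3). It is torsion-free: if $0\ne a\in D$ and $a\lambda=0$ with $\lambda\in\omega$, then $\lambda(H)=\lambda(aH)=a\lambda(H)=0$. By Lemma~\ref{lem:change}(a), $M$ is solid.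
\end{proof}

The sufficient condition of Proposition~\ref{prop:branch} is therefore also necessary.

\begin{theorem}\label{thm:class}
Let $R$ be a Noetherian ring and $N$ an $R$-module. The following are equivalent.
\begin{enumerate}
\item[(1)] $N\otimes_RX\ne0$ for every $R$-module $X\neq0$.
\item[(2)] For every prime $\mathfrak p$ of $R$ and every minimal prime $Q$ of $\widehat{R_{\mathfrak p}}$, with $D=\widehat{R_{\mathfrak p}}/Q$, the $D$-module $N\otimes_RD$ is solid.
\item[(3)] For all such $D$, with maximal ideal $\mathfrak m_D$, one has $H^{\dim D}_{\mathfrak m_D}(N\otimes_RD)\neq0$.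
\end{enumerate}
\end{theorem}

\begin{proof}
Conditions (2) and (3) are equivalent by Lemma~\ref{lem:matlis}, and (2) implies (1) by Proposition~\ref{prop:branch}. Assume (1), let $D$ be a complete branch and $n=\dim D$. By Grothendieck's theorems and Lemma~\ref{lem:top},
\[
H^n_{\mathfrak m_D}(N\otimes_RD)\cong(N\otimes_RD)\otimes_DH^n_{\mathfrak m_D}(D)\cong N\otimes_RH^n_{\mathfrak m_D}(D),
\]
and $H^n_{\mathfrak m_D}(D)$ is a nonzero $R$-module. So (3) holds.
\end{proof}

\begin{corollary}\label{cor:complete}
Let $(R,\mathfrak m)$ be a complete local domain and $S$ a Noetherian $R$-algebra. The following are equivalent.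
\begin{enumerate}
\item[(i)] $S$ is solid.
\item[(ii)] $\operatorname{cd}(IS,S)=\operatorname{cd}(I,R)$ for every ideal $I$ of $R$.
\item[(iii)] $\operatorname{cd}(\mathfrak mS,S)=\dim R$.
\end{enumerate}
\end{corollary}

\begin{proof}
Theorem~\ref{thm:cd} gives (i)$\Rightarrow$(ii), and (ii)$\Rightarrow$(iii) holds because $\operatorname{cd}(\mathfrak m,R)=\dim R$. If (iii) holds and $n=\dim R$, then $H^n_{\mathfrak m}(S)\cong H^n_{\mathfrak mS}(S)\ne0$ by (C2), and $S$ is solid by Lemma~\ref{lem:matlis}.
\end{proof}

The equivalence of (i) and (iii) is due to Hochster.

\section{The hypotheses}\label{sec:hyp}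

\begin{example}[Corollary~\ref{cor:complete} fails without completeness]\label{ex:padic}
Let $R=\mathbb Z_{(p)}$ and $S=\mathbb Z_p$, its completion. Since $S$ is flat, $H^i_{IS}(S)\cong S\otimes_RH^i_I(R)$ for all $i$ by (C1) and (C2), and by faithful flatness all cohomological dimensions agree. But $S$ is not solid. Let $\varphi\colon\mathbb Z_p\to\mathbb Z_{(p)}\subset\mathbb Z_p$ be $R$-linear and let $u\in\mathbb Z_p$. For each $n$ write $u=u_n+p^nz_n$ with $u_n\in\mathbb Z$ and $z_n\in\mathbb Z_p$. Then
\[
\varphi(u)-u\varphi(1)=p^n\bigl(\varphi(z_n)-z_n\varphi(1)\bigr)\in p^n\mathbb Z_p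
\]
for all $n$, so $\varphi(u)=u\varphi(1)$. If $\varphi(1)\ne0$, the image $\varphi(1)\mathbb Z_p$ is uncountable, which is impossible in $\mathbb Z_{(p)}$. Hence $\operatorname{Hom}_R(S,R)=0$.

Thus solidity is not necessary for the conclusion of Theorem~\ref{thm:tensor}; the exact condition is Theorem~\ref{thm:class}(2). Here the complete branches are $\mathbb Q$ and $\mathbb Z_p$. The module $S\otimes_R\mathbb Q=\mathbb Q_p$ is a nonzero vector space, and multiplication is a nonzero $\mathbb Z_p$-linear map $S\otimes_R\mathbb Z_p\to\mathbb Z_p$. The second branch also shows that Lemma~\ref{lem:change}(c) fails for extensions that are not module-finite.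
\end{example}

\begin{example}[The domain hypothesis cannot be dropped]\label{ex:domain}
Let $R=k[x,y]/(xy)$, $S=R/xR$ and $I=xR$. Then $\operatorname{Hom}_R(S,R)\cong(0:_Rx)=yR\ne0$, so $S$ is solid. We have $R_x=k[x,x^{-1}]$, and the image of $R$ in it is $k[x]$. Hence $H^1_I(R)=k[x,x^{-1}]/k[x]\ne0$, and $\operatorname{cd}(I,R)=1$ because $I$ is principal. On the other hand $IS=0$ and $S\ne0$, so $\operatorname{cd}(IS,S)=0$. The proof breaks down at the complete branch $D=k[[x,y]]/(y)=k[[x]]$ at the origin. The map $R\to D$ kills $yR$, which contains all values of maps $S\to R$, and $S\otimes_RD=k$ is not solid over $D$.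
\end{example}

\begin{example}[Theorem~\ref{thm:tensor} fails for non-Noetherian domains]\label{ex:noeth}
Let $R$ be the domain $\bigcup_{n\ge1}k[t^{1/n}]$, which is spanned over $k$ by the monomials $t^q$ with rational $q\ge0$, and let $\mathfrak m$ be the maximal ideal spanned by the $t^q$ with $q>0$. The inclusion $\mathfrak m\subset R$ shows that $\mathfrak m$ is solid. Since $t^q=t^{q/2}t^{q/2}$, we have $\mathfrak m=\mathfrak m^2$, and so $\mathfrak m\otimes_RR/\mathfrak m=\mathfrak m/\mathfrak m^2=0$. There is no least exponent $q>0$ to divide by, in contrast with Example~\ref{ex:dvr}.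
\end{example}

\begin{thebibliography}{9}

\bibitem{HJ}
Melvin Hochster and Jack Jeffries,
\emph{Faithfulness of Top Local Cohomology Modules in Domains},
arXiv:1909.08770 (2019).

\end{thebibliography}
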